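# How much of its local-time allowance does a conditioned Brownian path use?

## 1. Constant allowance: a path kept below level one

Let $X$ be a one-dimensional Brownian motion started at $0$, with law $\mathbb W$ (Wiener measure on the space $\mathcal C$ of continuous paths $[0,\infty)\to\mathbb R$, with uniform convergence on compact sets). Let $L_t$ be its local time at the origin,
$$L_t=\lim_{\varepsilon\to0}\frac1{2\varepsilon}\int_0^t\mathbf 1_{\{|X_s|<\varepsilon\}}\,ds .$$
Under $\mathbb W$, $L_t$ grows like $\sqrt t$. Suppose we forbid this and condition on $L_T\le1$, with $T$ huge. How much of the allowance $1$ has the path used by a fixed time $t$? This case can be solved exactly.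

**Reduction to a maximum.** The aim is to replace local time by something we can compute with. Tanaka's formula says $|X_t|=\int_0^t\operatorname{sgn}(X_s)\,dX_s+L_t$. So
$$B_t:=L_t-|X_t|=-\int_0^t\operatorname{sgn}(X_s)\,dX_s$$
is a Brownian motion for the completed filtration $\mathcal F_t$ of $X$. Now $|X|=-B+L$ is nonnegative, $L$ is continuous and nondecreasing from $0$, and $L$ increases only when $|X|=0$. Skorokhod's lemma says that such an $L$ is unique and given by
$$L_t=\sup_{u\le t}B_u .$$
So $\{L_T\le1\}$ is, almost surely, the event that the Brownian motion $B$ stays at or below $1$ on $[0,T]$.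

**One identity.** Let $\beta$ be a standard Brownian motion, let $r>0$, and let $\tau$ be its hitting time of $r$. Optional stopping of $r-\beta$ at time $u\wedge\tau$ gives $E[r-\beta_{u\wedge\tau}]=r$. The part with $\tau\le u$ contributes $0$, and $\{\tau>u\}=\{\max_{v\le u}\beta_v\le r\}$ up to a null set. Hence
$$E\big[(r-\beta_u);\ \max_{v\le u}\beta_v\le r\big]=r. \tag{1}$$

**Computation.** Write $\mathbb W_T=\mathbb W(\cdot\mid L_T\le1)$. By the reflection principle, a Brownian path that is at $x\le1$ at time $t$ stays at or below $1$ until $T$ with probability $2\Phi\big((1-x)/\sqrt{T-t}\big)-1$, where $\Phi$ is the standard normal distribution function. For $0<r\le1$ this gives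
$$\mathbb W_T(L_t\le r)=\frac{E\big[2\Phi\big(\tfrac{1-B_t}{\sqrt{T-t}}\big)-1;\ \sup_{u\le t}B_u\le r\big]}{2\Phi(1/\sqrt T)-1}.$$
Multiply numerator and denominator by $\sqrt T$ and let $T\to\infty$. Since $2\Phi(z)-1\le\sqrt{2/\pi}\,z$ for $z\ge0$, with $2\Phi(z)-1\sim\sqrt{2/\pi}\,z$ as $z\to0$, dominated convergence applies (for $T\ge2t$ the integrand is at most $\sqrt2\sqrt{2/\pi}\,(1+|B_t|)$). The factors $\sqrt{2/\pi}$ cancel, and by (1)
$$\lim_{T\to\infty}\mathbb W_T(L_t\le r)=E\big[(1-r)+(r-B_t);\ \sup_{u\le t}B_u\le r\big]=r+(1-r)\,\mathbb W(|B_t|\le r).$$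
As $t\to\infty$ this tends to $r$: in the long run the path uses a uniformly distributed fraction of its allowance. In particular, if $\omega(t)\to\infty$, then taking $r=1/\omega(t)$ gives at most $\frac1{\omega(t)}+\mathbb W(|B_t|\le1/\omega(t))\to0$. The path does not restrict itself to a vanishing fraction of what it is allowed.

What changes if the allowance grows with time, $L_s\le f(s)$ for all $s$? Two things. There is no formula for the probability of staying below a moving barrier. And the allowance is renewed: at time $t$ the path may spend $f(t)$, which can be much larger than anything it could have spent earlier. Does it?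

## 2. Growing allowances: the conjecture and the theorems

Let $f:[0,\infty)\to[0,\infty)$ be Borel with $f(0)>0$. Assume that $f$ is nondecreasing and that
$$p(t):=t^{-1/2}f(t)$$
is non-increasing. Put
$$\mathcal K_t=\{L_s\le f(s)\ \text{for all }s\le t\},\qquad \mathbb W_t=\mathbb W(\cdot\mid\mathcal K_t).$$
A **subsequential limit** is a weak limit $\mathbb P$ of $\mathbb W_{T_n}$ along some $T_n\to\infty$. We take as known that $\{\mathbb W_t\}$ is tight, so such limits exist, and that if $\int_1^\infty f(t)t^{-3/2}\,dt<\infty$, then every subsequential limit is transient: $\mathbb P(\lim_{t\to\infty}|X_t|=\infty)=1$. The constant allowance is of this kind. The interesting regime is the opposite one,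
$$\int_1^\infty\frac{f(t)}{t^{3/2}}\,dt=\infty.\qquad(\ast)$$

The following conjecture comes from Itai Benjamini and Nathanael Berestycki, "An integral test for the transience of a Brownian path with limited local time", arXiv:0806.0597 (2008). *Assume $(\ast)$ and let $\mathbb P$ be any subsequential limit. Then the local time process is well defined $\mathbb P$-a.s., and there is a nonnegative deterministic $\omega(t)\to\infty$ with $\mathbb P(L_t\le f(t)/\omega(t))\to1$.* In words: when $(\ast)$ holds, the path should use only a vanishing fraction of its allowance.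

The first half is true. The second half is false in general, and we can say exactly when it is true. Let
$$c:=\lim_{t\to\infty}p(t)\in[0,\infty),\qquad J(s,t):=\int_s^t f(u)u^{-3/2}\,du .$$

**Theorem 1.** For every $f$ as above and every subsequential limit $\mathbb P$, the local time is well defined $\mathbb P$-a.s. If $c>0$ (then $(\ast)$ holds automatically), there is $\eta>0$ such that for every subsequential limit $\mathbb P$ and all large $t$,
$$\mathbb P\big(L_t\ge f(t)/(2\sqrt2)\big)\ge\eta .$$
Hence no $\omega\to\infty$ satisfies $\mathbb P(L_t\le f(t)/\omega(t))\to1$. An example is $f(t)=\sqrt{1+t}$.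

**Theorem 2.** Assume $(\ast)$, let $\mathbb P$ be any subsequential limit, and let $\omega(t)\to\infty$ be deterministic. Let $s_t=\max\{u\in[1,t]:f(u)\le f(t)/\omega(t)\}$, with $s_t=1$ if this set is empty, and $J_t=J(s_t,t)$. Then
$$\mathbb P\Big(L_t\le\tfrac{f(t)}{\omega(t)}\Big)\to1\iff J_t\to0,\qquad \mathbb P\Big(L_t\le\tfrac{f(t)}{\omega(t)}\Big)\to0\iff J_t\to\infty .$$

**Corollary 3.** Assume $(\ast)$.
(a) If $c=0$, there is one $\omega\to\infty$ with $\mathbb P(L_t\le f(t)/\omega(t))\to1$ for every subsequential limit $\mathbb P$.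
(b) If $c>0$, then $\mathbb P(L_t\le f(t)/\omega(t))\to0$ for every $\omega\to\infty$ and every $\mathbb P$.
So the conclusion of the conjecture holds if and only if $f(t)=o(\sqrt t)$. Without $(\ast)$: a suitable $\omega$ exists if and only if $f(t)\to\infty$ and $f(t)=o(\sqrt t)$.

Only large $t$ matter in Theorem 2, so we may always take $\omega(t)>1$. The time $s_t$ is the last moment at which the allowance was still at most $f(t)/\omega(t)$. For $f(t)=\sqrt{1+t}$ it solves $1+s=(1+t)/\omega^2$ (when this gives $s\ge1$). Then $t/s_t\ge\omega^2$, so $J_t\ge\int_{s_t}^t\frac{du}u\ge2\log\omega(t)$. This tends to infinity however slowly $\omega$ grows.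

**Regularity of $f$.** Since $f$ is nondecreasing, $f(t-)\le f(t)\le f(t+)$. Since $p$ is non-increasing, $f(t-)\ge f(t)\ge f(t+)$. So $f$ is continuous on $(0,\infty)$. As $L_0=0$, replacing $f(0)$ by $f(0+)\ge f(0)>0$ does not change $\mathcal K_t$. So we assume $f$ continuous on $[0,\infty)$. Also $f(\lambda t)\le\sqrt\lambda f(t)$ for $\lambda\ge1$. Put $\kappa=\max(1,p(1))$, so that $p(a)\le\kappa$ for $a\ge1$.

**Dyadic blocks.** On $[a,2a]$, Brownian motion moves by about $\sqrt a$ and the allowance is about $f(a)$. The number $p(a)$ is their ratio. From $f(u)\ge f(a)$ on the block we get $\int_a^{2a}fu^{-3/2}du\ge2(1-2^{-1/2})p(a)$. Since the integrand is $p(u)/u$, it is also at most $p(a)\log2$. Thus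
$$\tfrac12\,p(a)\le\int_a^{2a}f(u)u^{-3/2}\,du\le p(a). \tag{2}$$
So $J(s,t)$ is, up to constants, the sum of $p(a)$ over the dyadic blocks between $s$ and $t$. The plan is to prove two estimates for the conditioned path in one block, namely that it reaches height $f(a)/2$ in $B$ with probability at least a constant times $p(a)$, and that it touches $0$ with probability at most a constant times $p(a)$. Then we chain the blocks. If $p$ stays above $c>0$, the first estimate alone refutes the conjecture.

**Notation.** $\bar\Phi=1-\Phi$, $\varphi_u$ is the $N(0,u)$ density, and $\beta$ is a standard Brownian motion. Constants $C,C_i,c_0,c_M$ depend only on $\kappa$ (and $c_M$ on $M$), never on $a$, $t$ or $T$.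

## 3. Three comparisons for the survival probability

As in Section 1, $L_t=\sup_{u\le t}B_u$. Since $f$ is nondecreasing, a.s.
$$\mathcal K_T=\{B_u\le f(u)\ \text{for all }u\le T\}:$$
if $B\le f$ on $[0,s]$ then $L_s\le\sup_{u\le s}f(u)=f(s)$, and conversely $B\le L$. For $s\le T$ put
$$q_T(s,x)=P\big(x+\beta_{u-s}\le f(u)\ \text{for all }u\in[s,T]\big).$$
For a stopping time $\sigma\le T$ the strong Markov property gives $\mathbb W(\mathcal K_T\mid\mathcal F_\sigma)=\mathbf 1_{\mathcal K_\sigma}q_T(\sigma,B_\sigma)$. Also $q_T(s,x)\ge P(\max_{v\le T-s}\beta_v\le f(s)-x)>0$ if $x<f(s)$.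

In Section 1 we had a formula for $q_T$. Now we only ever need ratios of values of $q_T$, and these can be controlled by the following three facts.

* **(Q1)** $q_T(s,x)$ is nonincreasing in $x$.
* **(Q2)** $q_T(s,x)\le q_T(s',x)$ if $s\le s'\le T$.
* **(Q3)** If $y<f(s)$, then for all $x$: $\displaystyle q_T(s,x)\le\Big(1+\frac{(f(s)-x)^+}{f(s)-y}\Big)q_T(s,y).$

**Proof.** (Q1) is clear. For (Q2), starting later means a higher barrier, $f(s'+v)\ge f(s+v)$, and a shorter time to survive. For (Q3), if $x\ge y$ use (Q1). Let $x<y$ and start a path from $y$ at time $s$. With probability $\frac{f(s)-y}{f(s)-x}$ it reaches $x$ before $f(s)$, say at time $\sigma$. Until then it is below $f(s)\le f(u)$. If $\sigma\ge T$ it has survived. If $\sigma<T$ it survives with conditional probability $q_T(\sigma,x)\ge q_T(s,x)$ by (Q2). Hence $q_T(s,y)\ge\frac{f(s)-y}{f(s)-x}\,q_T(s,x)$, which is more than claimed. $\square$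

(Q3) says that starting higher is not much worse, as long as one keeps some distance from the barrier. It will be used with different anchors $y$, and the choice of anchor matters.

## 4. Passing to the limit $T\to\infty$

This section shows that subsequential limits see local time as Brownian motion does, and that it is enough to estimate $\mathbb W_T$ uniformly in large $T$. Weak convergence alone does not do this, because $L_t$ is not a continuous functional of the path. Let $\mathcal F_t^0=\sigma(X_u,u\le t)$, uncompleted.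

**Proposition 4.** Let $\mathbb W_{T_n}\to\mathbb P$ weakly. For each $t$, $\mathbb P\ll\mathbb W$ on $\mathcal F_t^0$, and $\mathbb W_{T_n}(G)\to\mathbb P(G)$ for every $G\in\mathcal F_t^0$. Consequently the local time is well defined $\mathbb P$-a.s., and for all $t,r$, $\mathbb P(L_t\le r)=\lim_n\mathbb W_{T_n}(L_t\le r)$ and $\mathbb P(L_t\ge r)=\lim_n\mathbb W_{T_n}(L_t\ge r)$.

**Step 1: a density bound uniform in $T$.** For $T\ge t$, the density of $\mathbb W_T$ with respect to $\mathbb W$ on $\mathcal F_t$ is $\mathbf 1_{\mathcal K_t}q_T(t,B_t)/q_T(0,0)$. By (Q1), $q_T(0,0)\ge\mathbb W(\mathcal K_t,B_t\le0)\,q_T(t,0)$. Here $\mathbb W(\mathcal K_t,B_t\le0)>0$, since $B$ may stay below $f(0)$ up to $t$ and end below $0$. By (Q3) with $y=0$, $q_T(t,B_t)\le(2+|B_t|/f(0))\,q_T(t,0)$. So the density is at most $C_t(2+|B_t|/f(0))$ with $C_t=1/\mathbb W(\mathcal K_t,B_t\le0)$ independent of $T$. Let $\mu_t$ be the measure with this density with respect to $\mathbb W$, viewed on the Polish space $C[0,t]$, whose Borel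 sets correspond to $\mathcal F_t^0$. It is finite because $E|B_t|<\infty$.

**Step 2: domination of $\mathbb P$.** For bounded continuous $\phi\ge0$ on $C[0,t]$, $\int\phi\,d\mathbb P=\lim_n\int\phi\,d\mathbb W_{T_n}\le\int\phi\,d\mu_t$. Letting $\phi$ decrease to the indicator of a closed set $F$ gives $\mathbb P(F)\le\mu_t(F)$. For a Borel set $G$, inner regularity by closed sets gives $\mathbb P(G)\le\mu_t(G)$. So $\mathbb P\le\mu_t\ll\mathbb W$ on $\mathcal F_t^0$.

**Step 3: convergence on all events.** Given $G\in\mathcal F_t^0$ and $\varepsilon>0$, choose a continuous $\phi$ with $0\le\phi\le1$ and $\int|\mathbf 1_G-\phi|\,d\mu_t<\varepsilon$. Both $\mathbb P$ and $\mathbb W_{T_n}$ (for $T_n\ge t$) are dominated by $\mu_t$, so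
$$|\mathbb W_{T_n}(G)-\mathbb P(G)|\le2\varepsilon+\Big|\int\phi\,d\mathbb W_{T_n}-\int\phi\,d\mathbb P\Big|,$$
and the last term tends to $0$.

**Step 4: local time.** By joint continuity of Brownian local times and the occupation formula, $\mathbb W$-a.s. the limit $\lim_{\varepsilon\to0}\frac1{2\varepsilon}\int_0^{t'}\mathbf 1_{\{|X_s|<\varepsilon\}}ds$ exists and is finite for all $t'\le t$. This event contains a set of $\mathcal F_t^0$ of full $\mathbb W$-measure, so it has full $\mathbb P$-measure by Step 2. The functional $\Lambda_t=\limsup_k\frac k2\int_0^t\mathbf 1_{\{|X_s|<1/k\}}ds$ is $\mathcal F_t^0$-measurable and equals $L_t$ almost surely under $\mathbb W$, hence under every $\mathbb W_T$, and under $\mathbb P$. Apply Step 3 to $\{\Lambda_t\le r\}$ and $\{\Lambda_t\ge r\}$. $\square$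

In particular the limits found in Section 1 are the values $\mathbb P(L_t\le r)$.

## 5. Where the path sits at time $a$

Before asking what happens in $[a,2a]$, we need to know that $B_a$ is typically of order $\sqrt a$ below $0$, and not much lower. We prove this first under $\mathbb W$ restricted to barrier events, then under $\mathbb W_T$.

**Definition.** For $a\ge1$ let $\mathcal E_a$ be the class consisting of $\mathcal K_a$ and of the events $\mathcal K_s\cap\{B_u\le0,\ s\le u\le a\}$ with $1\le s\le a$.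

For instance, with $s=1$ and $a=4$: $B\le f$ on $[0,1]$ and $B\le0$ on $[1,4]$. Each $E\in\mathcal E_a$ has the form $\{B_u\le b(u)\ \text{for all }u\le a\}$ with $b\ge0$ (take $b=f$, or $b=f$ before $s$ and $b=0$ from $s$ on), and $E\subset\mathcal K_a$. Moreover $\mathbb W(E)>0$: with positive probability $B$ stays below $f(0)$ up to $s$, has $B_s\le-1$, and then stays negative until $a$. The event $\mathcal K_a$ contains $\{\max_{u\le a}B_u\le f(0)\}$. For $M>0$ set
$$\varepsilon(M)=\min\Big(1,\frac{2\bar\Phi(M/2)}{1-2\bar\Phi(M/2)}\Big),\qquad I=\int_0^\infty\varepsilon(m)\,dm .$$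
Since $\bar\Phi(m/2)\le e^{-m^2/8}$, $I<\infty$ and $M\varepsilon(M)\to0$ as $M\to\infty$.

**Lemma 5.** Let $E\in\mathcal E_a$ and $\theta=\Phi(-1)$.
(i) $\mathbb W(E,B_a\le-\sqrt a)\ge\theta\,\mathbb W(E)$.
(ii) $\mathbb W(E,B_a\le-M\sqrt a)\le\varepsilon(M)\,\mathbb W(E)$ for $M>0$.
(iii) $E_{\mathbb W}[|B_a|;E]\le(\kappa+I)\sqrt a\;\mathbb W(E)$.

**Proof of (i).** The point is that a low endpoint favors staying below the barrier. Given $B_a=y$, we have $B_u=\frac ua y+$ (a bridge independent of $y$). So $g(y)=\mathbb W(E\mid B_a=y)$ is nonincreasing, and so is $k(y)=\mathbf 1_{\{y\le-\sqrt a\}}$. Chebyshev's association inequality $E[g(Y)k(Y)]\ge E[g(Y)]E[k(Y)]$ (expand $E[(g(Y)-g(Y'))(k(Y)-k(Y'))]\ge0$ with $Y'$ an independent copy of $Y$), applied to $Y=B_a$, gives (i), because $\mathbb W(B_a\le-\sqrt a)=\theta$.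

**Proof of (ii).** We compare paths that go very low with paths that go half as low and then merely stay negative. Let $\rho$ be the hitting time of $-\frac M2\sqrt a$ and $E_\rho=\{B_u\le b(u)\ \text{for all }u\le\rho\}$. If $E$ holds and $B_a\le-M\sqrt a$, then $\rho<a$, $E_\rho$ holds, and after $\rho$ the path drops by a further $\frac M2\sqrt a$ within time $a$. By the strong Markov property,
$$\mathbb W(E,B_a\le-M\sqrt a)\le\mathbb W(\rho<a,E_\rho)\cdot2\bar\Phi(M/2).$$
If $\rho<a$, $E_\rho$ holds, and after $\rho$ the path rises by less than $\frac M2\sqrt a$ within time $a$, then it is negative on $[\rho,a]$, and $E$ holds since $b\ge0$. So $\mathbb W(E)\ge\mathbb W(\rho<a,E_\rho)(1-2\bar\Phi(M/2))$. Divide; the bound by $1$ is trivial.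

**Proof of (iii).** On $E$, $B_a^+\le f(a)\le\kappa\sqrt a$. By (ii), $E[B_a^-;E]=\sqrt a\int_0^\infty\mathbb W(E,B_a\le-m\sqrt a)\,dm\le\sqrt a\,I\,\mathbb W(E)$. $\square$

To go from $\mathbb W(\cdot\,;\mathcal K_a)$ to $\mathbb W_T$ we weight by $q_T(a,B_a)$. The natural anchor for (Q3) is $y=0$, which gives $q_T(a,x)\le(2+|x|/f(a))\,q_T(a,0)$. When $x=-M\sqrt a$ the factor is $2+M/p(a)$. This is harmless if $c>0$, but it blows up if $p(a)\to0$. The cure is to anchor at the typical position $y=-\sqrt a$, which gives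
$$q_T(a,x)\le\Big(1+\frac{f(a)+|x|}{f(a)+\sqrt a}\Big)q_T(a,-\sqrt a)\le\Big(2+\frac{|x|}{\sqrt a}\Big)q_T(a,-\sqrt a). \tag{3}$$

**Lemma 6.** For $a\ge1$, $T\ge4a$ and $M\ge1$,
$$\mathbb W_T(B_a<-M\sqrt a)\le\varepsilon_*(M):=\theta^{-1}\Big[(2+M)\varepsilon(M)+\int_M^\infty\varepsilon(m)\,dm\Big],$$
and $\varepsilon_*(M)\to0$ as $M\to\infty$; $\varepsilon_*$ depends only on $M$.

**Proof.** The probability is $E[q_T(a,B_a);\mathcal K_a,B_a<-M\sqrt a]$ divided by $E[q_T(a,B_a);\mathcal K_a]$. Write $Z=B_a^-/\sqrt a$. By (3) the numerator is at most $q_T(a,-\sqrt a)\,E[2+Z;\mathcal K_a,Z>M]$. Moreover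
$$E[2+Z;\mathcal K_a,Z>M]=(2+M)\,\mathbb W(\mathcal K_a,Z>M)+\int_M^\infty\mathbb W(\mathcal K_a,Z>m)\,dm,$$
which by Lemma 5(ii) is at most $\mathbb W(\mathcal K_a)\big[(2+M)\varepsilon(M)+\int_M^\infty\varepsilon\big]$. The denominator is at least its part with $B_a\le-\sqrt a$, hence by (Q1) and Lemma 5(i) at least $q_T(a,-\sqrt a)\,\theta\,\mathbb W(\mathcal K_a)$. Divide. $\square$

## 6. Reaching half the allowance in one block, and the failure of the conjecture

Let
$$A_a=\Big\{\sup_{u\in[a,2a]}B_u\ge\tfrac12f(a)\Big\}.$$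

**Lemma 7.** Let $a\ge1$, $T\ge4a$, $M\ge1$, and let $F\in\mathcal F_a$ with $F\subset\{B_a\ge-M\sqrt a\}$. Then
$$\mathbb W_T(F\cap A_a)\ge c_M\,p(a)\,\mathbb W_T(F),\qquad c_M=\frac{2\bar\Phi(M+\kappa/2)}{3\kappa+2M}.$$

**Proof.** We show that on $\mathcal K_a\cap\{B_a\ge-M\sqrt a\}$,
$$\mathbb W(A_a\cap\mathcal K_T\mid\mathcal F_a)\ge c_Mp(a)\,q_T(a,B_a).$$
Integrating over $F$ and dividing by $\mathbb W(\mathcal K_T)$ then gives the lemma. Let $x=B_a\le f(a)$ and $y=f(a)/2$.

If $x\ge y$, then $A_a$ occurs at time $a$ already. The left side is $q_T(a,x)$, and $c_Mp(a)\le\kappa/(3\kappa)<1$.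

If $-M\sqrt a\le x<y$, the path hits $y$ at some time $\tau\le2a$ with probability $2\bar\Phi\big((y-x)/\sqrt a\big)\ge2\bar\Phi(M+\kappa/2)$. Until then it is at most $y<f(a)\le f(u)$. After that it survives with probability $q_T(\tau,y)\ge q_T(a,y)$ by (Q2). So the left side is at least $2\bar\Phi(M+\kappa/2)\,q_T(a,y)$. Now use (Q3) with anchor $y=f(a)/2$:
$$q_T(a,x)\le\Big(1+\frac{f(a)+M\sqrt a}{f(a)/2}\Big)q_T(a,y)=\Big(3+\frac{2M}{p(a)}\Big)q_T(a,y)\le\frac{3\kappa+2M}{p(a)}\,q_T(a,y).$$
Combining the two gives the claim. $\square$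

**Proof of Theorem 1.** Well-definedness of the local time is Proposition 4. Let $c>0$. Then $f(t)t^{-3/2}\ge c/t$, so $(\ast)$ holds. Fix $M\ge1$ with $\varepsilon_*(M)\le\frac12$. Let $t\ge2$, $a=t/2$, $T\ge4t$. By Lemma 7 with $F=\{B_a\ge-M\sqrt a\}$ and Lemma 6,
$$\mathbb W_T(A_a)\ge c_M\,p(a)\,(1-\varepsilon_*(M))\ge\tfrac12c_M\,c=:\eta>0 .$$
On $A_a$, $L_t=\sup_{u\le t}B_u\ge\frac12f(t/2)\ge\frac1{2\sqrt2}f(t)$. Let $T=T_n\to\infty$. By Proposition 4, $\mathbb P(L_t\ge f(t)/(2\sqrt2))\ge\eta$ for all $t\ge2$. If $\omega\to\infty$, then $\omega(t)>2\sqrt2$ for large $t$, so $\mathbb P(L_t\le f(t)/\omega(t))\le1-\eta$, which does not tend to $1$.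

For $f(t)=\sqrt{1+t}$: $f$ is nondecreasing, $f(0)=1$, and $p(t)=\sqrt{1+1/t}$ is non-increasing with limit $c=1$. So all hypotheses and $(\ast)$ hold, and the conjecture fails. $\blacksquare$

## 7. Avoiding zero during one block

Now suppose $c=0$ and we want to show that $L_t\le f(t)/\omega(t)$ is likely. On $\mathcal K_T$ we have $L_{s_t}\le f(s_t)$. So if $f(s_t)\le f(t)/\omega(t)$, then $L_t>f(t)/\omega(t)$ forces $B$ to be positive somewhere in $[s_t,t]$. We therefore need an upper bound on the probability of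
$$H_a=\Big\{\sup_{u\in[a,2a]}B_u\ge0\Big\},$$
and the bound should be a constant times $p(a)$, to match Lemma 7.

The first thing to try is to stop at the first time $\sigma\in[a,2a]$ with $B_\sigma\ge0$ and compare $q_T(\sigma,B_\sigma)$ with the typical value $q_T(a,-\sqrt a)$ by (Q1)–(Q3). This stops at once. We need that a path at $0$, within distance $f(2a)\le\sqrt2\,p(a)\sqrt a$ of the barrier, is much worse off than a path at $-\sqrt a$, by a factor $p(a)$. But (Q1) gives only a factor $1$, and (Q3) bounds the value at a low point by a multiple of the value at a higher one, which is the wrong direction. No small factor can come out of these inequalities.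

The way past this is to look ahead. From $\sigma\le2a$ until $4a$ the barrier cannot run away, because $f(4a)\le2f(a)$. This is where the monotonicity of $p$ enters. So the path, now at or above $0$, must live under the nearly flat ceiling $f(4a)$ for a time of order $a$. That is the situation of Section 1, and identity (1) produces the factor. The reference value becomes
$$R=q_T(4a,-\sqrt a)>0 .$$
By (Q2), $q_T(a,-\sqrt a)\le R$, so (3) gives
$$q_T(a,x)\le\Big(2+\frac{|x|}{\sqrt a}\Big)R\qquad\text{for all }x. \tag{4}$$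

**Lemma 8.** Let $a\ge1$, $T\ge4a$.
(i) $q_T(\sigma,x)\le4p(a)R$ for $\sigma\in[a,2a]$ and $x\ge0$.
(ii) If $x\le-\sqrt a$, a Brownian path started at $x$ at time $a$ stays $<0$ on $[a,4a]$ and stays below $f$ up to $T$ with probability at least $c_3R$, where $c_3=2(6\pi)^{-1/2}e^{-2/3}$.

**Proof of (i).** By (Q1) and (Q2), $q_T(\sigma,x)\le q_T(2a,0)$. Put $h=f(4a)\le2f(a)$. A path surviving from $(2a,0)$ stays at or below $h$ up to time $4a$. There we use (Q3) with $y=-\sqrt a$:
$$q_T(2a,0)\le R\,E\Big[1+\frac{h-\beta_{2a}}{h+\sqrt a};\ \max_{v\le2a}\beta_v\le h\Big].$$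
First, $P(\max_{v\le2a}\beta_v\le h)=P(|\beta_{2a}|\le h)\le2h\,\varphi_{2a}(0)=\frac h{\sqrt{\pi a}}$. Second, by (1), $E[h-\beta_{2a};\max_{v\le2a}\beta_v\le h]=h$. Hence
$$q_T(2a,0)\le R\,\frac h{\sqrt a}\big(1+\pi^{-1/2}\big)\le2\big(1+\pi^{-1/2}\big)p(a)R\le4p(a)R .$$

**Proof of (ii).** By monotonicity in $x$ take $x=-\sqrt a$. By reflection, for $d,z>0$,
$$P\big(d+\beta>0\text{ on }[0,u],\ d+\beta_u\ge z\big)=\int_{z-d}^{z+d}\varphi_u\ \ge\ 2d\,\varphi_u(z+d)\quad\text{if }z\ge d,$$
since $\varphi_u$ decreases on $[z-d,z+d]\subset[0,\infty)$. With the sign flipped and $d=z=\sqrt a$, $u=3a$: the path stays $<0$ on $[a,4a]$ and ends at or below $-\sqrt a$ with probability at least $2\sqrt a\,\varphi_{3a}(2\sqrt a)=c_3$. From there it survives with probability at least $R$ by (Q1). $\square$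

How should the blocks be combined? Adding up $\mathbb W_T(H_a)\le C_1p(a)$ over blocks would already show that touching zero is unlikely when $J_t\to0$. But Theorem 2 also needs that avoiding zero keeps a positive probability when $J_t$ is merely bounded, and a sum that exceeds $1$ says nothing. So we need a product of conditional probabilities, and an estimate that holds conditionally on having avoided zero so far. This is why the class $\mathcal E_a$ contains more than $\mathcal K_a$.

**Proposition 9.** Let $a\ge1$, $T\ge4a$, $E\in\mathcal E_a$. With $C=2+\kappa+I$: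
(a) $\theta c_3R\,\mathbb W(E)\le\mathbb W(E\cap H_a^c\cap\mathcal K_T)\le\mathbb W(E\cap\mathcal K_T)\le C\,R\,\mathbb W(E)$.
(b) $\mathbb W_T(H_a^c\mid E)\ge e^{-C_2p(a)}$.

**Proof of (a).** For the lower bound, restrict to $B_a\le-\sqrt a$. This costs a factor $\theta$ by Lemma 5(i), and then Lemma 8(ii) applies, since $E\subset\mathcal K_a$. For the upper bound, $\mathbb W(E\cap\mathcal K_T)=E[q_T(a,B_a);E]\le R\,E[2+|B_a|/\sqrt a;E]$ by (4), and Lemma 5(iii) finishes.

**Proof of (b).** Let $\sigma=\inf\{u\in[a,2a]:B_u\ge0\}$, with $\sigma=\infty$ if there is no such $u$. On $\{\sigma\le2a\}$, $B_\sigma\ge0$, so by Lemma 8(i)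
$$\mathbb W(E\cap H_a\cap\mathcal K_T)=E\big[q_T(\sigma,B_\sigma);\ E\cap\mathcal K_\sigma\cap\{\sigma\le2a\}\big]\le4p(a)R\,\mathbb W(E).$$
Divide by the lower bound in (a): $\mathbb W_T(H_a\mid E)\le C_1p(a)$ with $C_1=4/(\theta c_3)$. Also by (a), $\mathbb W_T(H_a^c\mid E)\ge c_0:=\theta c_3/C\in(0,1)$. If $C_1p(a)\le\frac12$, use $1-v\ge e^{-2v}$ for $0\le v\le\frac12$ (by convexity of $e^{-2v}$ it suffices to check the endpoints) to get $\mathbb W_T(H_a^c\mid E)\ge e^{-2C_1p(a)}$. Otherwise $2C_1p(a)>1$ and $c_0=e^{-\log(1/c_0)}\ge e^{-2C_1p(a)\log(1/c_0)}$. Take $C_2=2C_1\max(1,\log(1/c_0))$. $\square$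

## 8. Chains of blocks

We now run the two block estimates along many blocks: forward in time to avoid zero throughout, and as a first-success argument to reach half the allowance at least once.

**Proposition 10.**
(A) Let $s\ge1$, $n\ge0$, $a_k=2^ks$, $T\ge4a_n$. Then
$$\mathbb W_T\Big(\sup_{[s,2a_n]}B<0\Big)\ge\exp\Big(-C_2\sum_{k=0}^np(a_k)\Big).$$
(B) Let $m\ge1$, $b_j=2^{-j}t$ for $1\le j\le m$, $b_m\ge1$, $T\ge4t$, and put $\Sigma=\sum_{j=1}^mp(b_j)$, $\pi=\mathbb W_T\big(\bigcup_{j=1}^mA_{b_j}\big)$. Then for $M\ge1$,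
$$\pi\ge c_M\,\Sigma\,\big(1-\pi-\varepsilon_*(M)\big).$$

**Proof of (A).** Let $E_0=\mathcal K_s$ and $E_k=\mathcal K_s\cap\{B\le0\text{ on }[s,a_k]\}$ for $k\ge1$, so $E_k\in\mathcal E_{a_k}$. The variable $\sup_{[a_k,2a_k]}B$ is the sum of the Gaussian variable $B_{a_k}$ and an independent variable, so it has no atom at $0$. Hence $E_{k+1}=E_k\cap H_{a_k}^c$ up to a null set, and Proposition 9(b) gives $\mathbb W_T(E_{k+1})\ge e^{-C_2p(a_k)}\,\mathbb W_T(E_k)$. Start from $\mathbb W_T(E_0)=1$ and iterate for $k=0,\dots,n$. Up to a null set $E_{n+1}=\mathcal K_s\cap\bigcap_{k\le n}H_{a_k}^c$, and on the right-hand event $B<0$ on $[s,2a_n]$.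

**Proof of (B).** The event $A_{b_j}$ concerns the interval $[b_j,2b_j]=[b_j,b_{j-1}]$ (with $b_0=t$), so larger $j$ means earlier. Let $N_j=\bigcap_{j<i\le m}A_{b_i}^c$. The blocks with $i>j$ end by time $b_j$, so $N_j\in\mathcal F_{b_j}$. Decompose according to the first block in time where $A$ occurs, and apply Lemma 7 with $F=N_j\cap\{B_{b_j}\ge-M\sqrt{b_j}\}$:
$$\pi=\sum_{j=1}^m\mathbb W_T(N_j\cap A_{b_j})\ge\sum_{j=1}^mc_M\,p(b_j)\,\mathbb W_T\big(N_j,\,B_{b_j}\ge-M\sqrt{b_j}\big).$$
Since $\mathbb W_T(N_j)\ge1-\pi$, Lemma 6 bounds each probability on the right below by $1-\pi-\varepsilon_*(M)$. $\square$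

## 9. The integral $J_t$ decides: proof of Theorem 2

Write $s=s_t$, and call the set in its definition $S_t=\{u\in[1,t]:f(u)\le f(t)/\omega(t)\}$. It is closed, as $f$ is continuous.

**Step 1: the window $[s_t,t]$ is long.** If $S_t\ne\emptyset$, then $p(t)\le p(s)$ gives $t/s\ge(f(t)/f(s))^2\ge\omega(t)^2$. If $S_t=\emptyset$, then $t/s=t$. So $t/s_t\to\infty$. From now on $t$ is so large that $t\ge4s_t$ and $\omega(t)>4$.

**Step 2: lower bound on $\mathbb P(L_t\le f(t)/\omega(t))$ by avoiding zero.** Let $S_t\neq\emptyset$, so $f(s)\le f(t)/\omega(t)$. On $\mathcal K_T$, $L_s\le f(s)$, so $L_t>f(t)/\omega(t)$ forces $\sup_{[s,t]}B\ge0$. Let $n=\lfloor\log_2(t/s)\rfloor\ge2$ and $a_k=2^ks$. Then $a_n\le t<2a_n$, and Proposition 10(A) applies for $T\ge4t$. As $p(a_n)\le p(a_{n-1})$, (2) gives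
$$\sum_{k=0}^np(a_k)\le2\sum_{k=0}^{n-1}p(a_k)\le4J(s,a_n)\le4J_t .$$
So $\mathbb W_T(L_t\le f(t)/\omega(t))\ge e^{-4C_2J_t}$ for $T\ge4t$. By Proposition 4,
$$\mathbb P\big(L_t\le f(t)/\omega(t)\big)\ge e^{-4C_2J_t}\qquad(S_t\ne\emptyset). \tag{5}$$
Assumption $(\ast)$ was not used so far. If $S_{t_i}=\emptyset$ along $t_i\to\infty$, then $J_{t_i}=J(1,t_i)\to\infty$ by $(\ast)$. So along a sequence on which $J_{t_i}$ is bounded, $S_{t_i}\ne\emptyset$ eventually and (5) applies. Along any $t_i\to\infty$: if $J_{t_i}\to0$, the probabilities tend to $1$; if $(J_{t_i})$ is bounded, their $\liminf$ is positive.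

**Step 3: upper bound by reaching half the allowance.** Let $r=\max\{u\in[1,t]:f(u)\le2f(t)/\omega(t)\}$, with $r=1$ if this set is empty. Then $r\ge s$. As in Step 1, $t/r\ge\min(t,\omega(t)^2/4)$, so $t>2r$ for large $t$. Let $b_j=2^{-j}t$ and $m=\max\{j:b_j>r\}\ge1$. Then $b_m>r\ge1$. For $1\le j\le m$, maximality of $r$ (or emptiness of its set) gives $\frac12f(b_j)>f(t)/\omega(t)$, so on $A_{b_j}$ we have $L_t=\sup_{u\le t}B_u>f(t)/\omega(t)$. With $\Sigma,\pi$ as in Proposition 10(B) and $T\ge4t$,
$$\mathbb W_T\big(L_t\le f(t)/\omega(t)\big)\le1-\pi. \tag{6}$$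

**Step 4: $\Sigma$ is as large as $J_t$, up to a boundary term.** We claim
$$J_t\le\Sigma+5\,p(s_t). \tag{7}$$
Split $J_t=J(s,r)+J(r,b_m)+J(b_m,t)$. By the upper bound in (2), $J(b_m,t)\le\Sigma$. Since $b_{m+1}\le r$, $b_m\le2r$, so $J(r,b_m)\le p(r)\le p(s)$. It remains to show $J(s,r)\le4p(s)$. Since $f\le f(r)$ on $[s,r]$, $J(s,r)\le2f(r)s^{-1/2}$, so it is enough that $f(r)\le2f(s)$ or $r=s$. There are three cases.

* If $S_t\ne\emptyset$, then $f(s)=f(t)/\omega(t)$ by continuity and maximality (note $f(t)>f(t)/\omega(t)$), and $f(r)\le2f(t)/\omega(t)=2f(s)$.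
* If $S_t=\emptyset$ but the set defining $r$ is not, then $s=1$ and $f(1)>f(t)/\omega(t)$, so $f(r)\le2f(t)/\omega(t)<2f(1)=2f(s)$.
* If both sets are empty, $r=s=1$.

**Step 5: the second equivalence.** Let $J_{t_i}\to\infty$ along $t_i\to\infty$. By (7) and $p\le\kappa$, $\Sigma\to\infty$. Proposition 10(B) gives $1-\pi\le\varepsilon_*(M)+\pi/(c_M\Sigma)\le\varepsilon_*(M)+1/(c_M\Sigma)$, uniformly in $T\ge4t_i$. By (6), letting first $T=T_n\to\infty$, then $i\to\infty$, then $M\to\infty$, we get $\mathbb P(L_{t_i}\le f(t_i)/\omega(t_i))\to0$. In particular $J_t\to\infty$ implies convergence to $0$. Conversely, if $J_t\not\to\infty$, then $J$ is bounded along some sequence, and Step 2 shows that the probabilities do not tend to $0$ there.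

**Step 6: the first equivalence.** That $J_t\to0$ implies convergence to $1$ is Step 2. Conversely let $J_t\not\to0$, so $J_{t_i}\ge\eta>0$ for some $t_i\to\infty$. If $(J_{t_i})$ is unbounded, a subsequence tends to $\infty$, and the probabilities tend to $0$ along it by Step 5. Suppose $(J_{t_i})$ is bounded. Then $s_{t_i}\to\infty$: if $s_{t_i}\le S$ along a subsequence, then $J_{t_i}\ge J(S,t_i)\to\infty$ along it by $(\ast)$. Also $c=0$, because $J_t\ge c\log(t/s_t)$ and $t/s_t\to\infty$. So $p(s_{t_i})\to0$, and (7) gives $\Sigma\ge\eta/2$ eventually. Choose $M$ with $\varepsilon_*(M)\le\frac14$. Either $\pi\ge\frac12$, or $1-\pi-\varepsilon_*(M)\ge\frac14$ and Proposition 10(B) gives $\pi\ge\frac14c_M\Sigma\ge\frac18c_M\eta$. These bounds do not depend on $T$, so (6) and Proposition 4 give $\limsup_i\mathbb P(L_{t_i}\le f(t_i)/\omega(t_i))<1$. So convergence to $1$ forces $J_t\to0$. $\blacksquare$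

## 10. Which allowances admit an $\omega$: Corollary 3 and $f(t)=\sqrt t(\log t)^{-\gamma}$

**Proof of Corollary 3(b).** If $c>0$, then $J_t\ge c\log(t/s_t)\to\infty$ for every $\omega\to\infty$, by Step 1 above. Apply Theorem 2.

**Proof of Corollary 3(a).** We show that every constant ratio $K$ is eventually cheap, and then let $K$ grow slowly. Let $c=0$. Under $(\ast)$ $f$ is unbounded, since otherwise the integral would converge. Fix an integer $K\ge2$. For $t$ large, $s_t^K:=\max\{u\in[1,t]:f(u)\le f(t)/K\}$ exists and satisfies $f(s_t^K)=f(t)/K\to\infty$, hence $s_t^K\to\infty$. Then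
$$J(s_t^K,t)\le2f(t)\,(s_t^K)^{-1/2}=2K\,p(s_t^K)\to0\qquad(t\to\infty),$$
because $c=0$. Choose $t_2<t_3<\cdots\to\infty$ such that for all $t\ge t_K$, $s_t^K$ exists and $J(s_t^K,t)\le1/K$. Put $\omega=K$ on $[t_K,t_{K+1})$ and $\omega=1$ before $t_2$. Then $\omega\to\infty$, and $J_t=J(s_t^K,t)\le1/K$ on $[t_K,t_{K+1})$, so $J_t\to0$. Theorem 2 gives $\mathbb P(L_t\le f(t)/\omega(t))\to1$. The function $\omega$ does not depend on $\mathbb P$.

**The two remaining statements.** Under $(\ast)$, (a) and (b) say that a suitable $\omega$ exists if and only if $c=0$, that is, $f(t)=o(\sqrt t)$. Now drop $(\ast)$.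

* If $f\to\infty$ and $c=0$, the construction in (a) still gives $\omega$ with $J_t\to0$ and $S_t\neq\emptyset$ for large $t$. Inequality (5), which did not use $(\ast)$, gives convergence to $1$.
* If $f$ is bounded, let $\omega\to\infty$. Then $f(t)/\omega(t)\to0$, while $L_t\ge L_1>0$ $\mathbb P$-a.s. for $t\ge1$, since $L_1>0$ $\mathbb W$-a.s. and $\mathbb P\ll\mathbb W$ on $\mathcal F_1^0$ (Proposition 4). So $\mathbb P(L_t\le f(t)/\omega(t))\to0$. Section 1 was an instance.
* If $c>0$, then $(\ast)$ holds and (b) applies.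

As $f$ is nondecreasing, it is bounded or tends to $\infty$, so all cases are covered. $\blacksquare$

**Example.** Let $0<\gamma\le1$, $f(t)=\sqrt t(\log t)^{-\gamma}$ for $t\ge e^2$, and $f$ constant on $[0,e^2]$. In the variable $x=\log t\ge2$, $\log f=\frac x2-\gamma\log x$ has derivative $\frac12-\frac\gamma x\ge0$, and $p=x^{-\gamma}$ decreases. On $(0,e^2]$ also $p$ decreases. Since $\int_2^\infty x^{-\gamma}dx=\infty$, $(\ast)$ holds. Here $c=0$, and we claim that for $\omega\to\infty$
$$\mathbb P\big(L_t\le f(t)/\omega(t)\big)\to1\iff\log\omega(t)=o\big((\log t)^\gamma\big).$$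

By Theorem 2 we must decide when $J_t\to0$. Put $x=\log t$ and $y=\log s_t$. When $s_t\ge e^2$, $J_t=\int_y^xz^{-\gamma}dz$. This tends to $0$ if and only if $x-y=o(x^\gamma)$. Indeed $J_t\ge(x-y)x^{-\gamma}$. Conversely, if $x-y=o(x^\gamma)$ then $y/x\to1$ because $\gamma\le1$, and $J_t\le(x-y)y^{-\gamma}\to0$.

Next, under either side of the claim, $s_t\to\infty$. If $J_t\to0$ this follows from $(\ast)$, as in Step 6. If $\log\omega=o(x^\gamma)$, then $\log(f(t)/\omega(t))=\frac x2-\gamma\log x-o(x^\gamma)\to\infty$, so $S_t\ne\emptyset$ for large $t$ and $f(s_t)=f(t)/\omega(t)\to\infty$.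

In both cases $f(s_t)=f(t)/\omega(t)$ for large $t$. Taking logarithms,
$$x-y=2\log\omega(t)+2\gamma\log(x/y),\qquad0\le\log(x/y)\le\log x=o(x^\gamma).$$
So $x-y=o(x^\gamma)$ if and only if $\log\omega(t)=o(x^\gamma)$, which proves the claim. For $\gamma=1$, for instance, $\omega(t)=\log t$ is admissible, since $\log\log t=o(\log t)$, while $\omega(t)=t^\delta$ is not, for any $\delta>0$.
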